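# Recovering the Grassmannian from modules over Kapranov's algebra

## The theorem on $f_E$ and what it says

Throughout, $\Bbbk$ is an algebraically closed field of characteristic zero, $1\le r<n$ are integers, $V=\Bbbk^n$, and $\mathrm{Gr}(n,r)$ is the Grassmannian of $r$-dimensional quotients of $V$. Its tautological quotient bundle, of rank $r$, is $\mathcal W$, so there is a surjection $V\otimes\mathcal O\to\mathcal W$. The set $\mathrm{Young}(n-r,r)$ consists of the partitions $\lambda=(n-r\ge\lambda_1\ge\dots\ge\lambda_r\ge0)$, and $\mathbb S^\lambda\mathcal W$ is the bundle whose fibres are the irreducible $\mathrm{GL}(r)$-modules of highest weight $\lambda$.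

**Theorem A.** Let $E=\bigoplus_{\lambda\in\mathrm{Young}(n-r,r)}\mathbb S^\lambda\mathcal W$, let $A=\mathrm{End}(E)$, let $v_\lambda=\operatorname{rank}\mathbb S^\lambda\mathcal W$, and let $\theta_\emptyset=-\sum_{\lambda\ne\emptyset}v_\lambda$, $\theta_\lambda=1$ for $\lambda\neq\emptyset$. Let $\mathcal M(E)=\mathcal M_\theta(A,\mathbf v)$ be the fine moduli space of $\theta$-stable $A$-modules of dimension vector $\mathbf v=(v_\lambda)$. For all $1\le r<n$ the universal morphism $f_E:\mathrm{Gr}(n,r)\to\mathcal M(E)$ is an isomorphism.

The question answered by Theorem A is stated as a conjecture in the problem from which these notes start; the source of that problem is James Green, "Reconstructing the Grassmannian of lines from Kapranov's tilting bundle", arXiv:1911.12671 (2019). In plain words, it runs as follows. The algebra $A$ is finite-dimensional, and every point $x$ of the Grassmannian gives an $A$-module, the fibre of $E$ at $x$. Its dimension vector is $\mathbf v$, and it is stable for the chosen $\theta$. Now forget the Grassmannian, keep only $A$, and form the space of all stable modules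 of that dimension vector. Do we get $\mathrm{Gr}(n,r)$ back, with no extra points and no nilpotent thickening?

Three names belong to the setting. By Kapranov, $E$ is a tilting bundle: $\mathrm{Ext}^i(E,E)=0$ for $i>0$ and $E$ generates the derived category (on $\mathbb P^1=\mathrm{Gr}(2,1)$ this is $\mathcal O\oplus\mathcal O(1)$). We shall never use this. King's construction provides the fine moduli space, as a GIT quotient. Craw, Ito and Karmazyn choose this particular $\theta$ and construct the universal morphism $f_E$ to the "multigraded linear series" $\mathcal M(E)$. This generalises the classical morphism from a scheme with a basepoint-free line bundle to its linear series, and their results show that $f_E$ is a closed immersion. We shall not need that fact either, although it will tempt us later.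

The proof works for many other collections of summands, and it pays to say so at once. From now on a *partition* means a partition with at most $r$ parts. For a finite set $\Lambda$ of partitions with $\emptyset\in\Lambda$ put
$$E_\Lambda=\bigoplus_{\lambda\in\Lambda}\mathbb S^\lambda\mathcal W,\qquad A=\mathrm{End}(E_\Lambda),\qquad v_\lambda=\operatorname{rank}\mathbb S^\lambda\mathcal W,$$
with $\theta_\emptyset=-\sum_{\lambda\ne\emptyset}v_\lambda$ and $\theta_\lambda=1$ for $\lambda\ne\emptyset$, and let $f_\Lambda:\mathrm{Gr}(n,r)\to\mathcal M(E_\Lambda)$ be the corresponding universal morphism.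

**Theorem B.** $f_\Lambda$ is an isomorphism for every finite $\Lambda$ containing $\emptyset$ and $(1)$.

There is no tilting hypothesis here, and $\Lambda$ need not lie in the box $\mathrm{Young}(n-r,r)$. Since $n-r\ge1$, the partition $(1)$ lies in $\mathrm{Young}(n-r,r)$, so Theorem A is a special case of Theorem B. Two more theorems test the hypothesis $(1)\in\Lambda$.

**Theorem C.** Let $\Lambda=\{\emptyset,\lambda\}$ with $\lambda\ne\emptyset$. Then $f_\Lambda$ is an isomorphism if and only if $\lambda=(1)$, or $r=n-1$ and $\lambda=(1^{n-1})$.

**Theorem D.** Let $r=1$ and $\Lambda=\{0\}\sqcup D$ with $D$ a finite set of positive integers. Then $f_\Lambda$ is an isomorphism if and only if $1\in D$ or $|D|\ge2$.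

So $(1)\in\Lambda$ cannot simply be dropped (Theorem C), but it is not always necessary (Theorem D).

## Schur functors: kernels and global sections

Let $|\lambda|=d$. Choose a Young tableau of shape $\lambda$. The Young symmetrizer $y\in\Bbbk[\mathfrak S_d]$ (the sum over the row group times the signed sum over the column group) satisfies $y^2=\kappa y$ with $\kappa\ne0$ in characteristic $0$, so $c=c_\lambda=y/\kappa$ is idempotent.

**Definition.** For a locally free sheaf $X$ of finite rank on a $\Bbbk$-scheme, $\mathbb S^\lambda X=c\,X^{\otimes d}$, where $\mathfrak S_d$ permutes the tensor factors. For $d=0$ this is the structure sheaf.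

For $d=2$ and $\sigma$ the transposition, $c_{(2)}=\frac12(1+\sigma)$ and $c_{(1,1)}=\frac12(1-\sigma)$, which give $S^2X$ and $\wedge^2X$. Since $c$ is idempotent, $\mathbb S^\lambda X$ is a direct summand of $X^{\otimes d}$, hence locally free. The construction is functorial and compatible with base change, so its rank depends only on $\lambda$ and $\operatorname{rank}X$. We recall the textbook facts that $\mathbb S^\lambda(\Bbbk^m)$ is the irreducible $\mathrm{GL}(m)$-module of highest weight $\lambda$ if $\lambda$ has at most $m$ parts, and that its dimension is the number of semistandard tableaux of shape $\lambda$ with entries in $\{1,\dots,m\}$. For example $\mathbb S^{(2,1)}(\Bbbk^2)$ has dimension $2$: the tableaux have first row $1\,1$ or $1\,2$, and second row $2$.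

**Lemma 1.** A surjection $\phi:F\to G$ between locally free sheaves of the same finite rank is an isomorphism.

*Proof.* Locally $\phi$ is a square matrix over a commutative ring. Being surjective onto a free module it has a right inverse, so its determinant is a unit and it is invertible. $\square$

The next lemma describes what $\mathbb S^\lambda$ does to a quotient map. For $\lambda=(1,1)$ it says that $\ker(\wedge^2X\to\wedge^2Q)$ is the span of all $k\wedge x$ with $k\in K$.

**Lemma 2.** Let $0\to K\to X\to Q\to0$ be exact with $X,Q$ locally free of finite rank, and let $d=|\lambda|\ge1$. Then $\mathbb S^\lambda X\to\mathbb S^\lambda Q$ is surjective with kernel $c(T)$, where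
$$T=\sum_{j=1}^dX^{\otimes(j-1)}\otimes K\otimes X^{\otimes(d-j)}\subset X^{\otimes d}.$$

*Proof.* First, $T=\ker(X^{\otimes d}\to Q^{\otimes d})$. This is local, so we may write $X=K\oplus Q'$ with $Q'\cong Q$. Then $X^{\otimes d}$ is the direct sum of the $2^d$ tensor words in the letters $K$ and $Q'$. The map to $Q^{\otimes d}$ kills each word with at least one letter $K$ and is an isomorphism on $Q'^{\otimes d}$. The sum of the words with at least one $K$ is exactly $T$. Second, $T$ is $\mathfrak S_d$-stable, because a permutation of the factors permutes the $d$ summands of $T$.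

Applying $c$ to the surjection $X^{\otimes d}\to Q^{\otimes d}$, which commutes with $\mathfrak S_d$, shows that $cX^{\otimes d}\to cQ^{\otimes d}$ is surjective. If $y\in cX^{\otimes d}$ maps to $0$, then $y\in T$, and $y=cy\in c(T)$ because $c$ is idempotent. Conversely $c(T)\subset cX^{\otimes d}$, and $c(T)\subset T$ maps to $0$. $\square$

**Lemma 3.** The surjection $\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$ induced by $V\otimes\mathcal O\to\mathcal W$ gives an isomorphism $\mathbb S^\lambda V\cong H^0(\mathbb S^\lambda\mathcal W)$.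

*Proof.* By the Borel–Weil theorem, $H^0(\mathbb S^\lambda\mathcal W)$ is the irreducible $\mathrm{GL}(V)$-module $\mathbb S^\lambda V$. The map $\mathbb S^\lambda V\to H^0(\mathbb S^\lambda\mathcal W)$ is $\mathrm{GL}(V)$-equivariant. If it were zero, the sheaf map $\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$ would be zero, but that map is surjective onto a nonzero bundle, as $\lambda$ has at most $r$ parts. A nonzero equivariant map between isomorphic irreducible modules is an isomorphism by Schur's lemma. $\square$

For $r=1$ we have $\mathrm{Gr}(n,1)=\mathbb P(V)$ (rank one quotients), $\mathcal W=\mathcal O(1)$, $\mathbb S^{d}\mathcal W=\mathcal O(d)$, and Lemma 3 is the familiar $H^0(\mathcal O(d))=S^dV$.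

## Stable modules are quotients of $Ae_0$

Modules over $A$ are left modules. Let $e_\lambda\in A$ be the idempotent of the summand $\mathbb S^\lambda\mathcal W$, write $e_0=e_\emptyset$, and $M_\lambda=e_\lambda M$ for a module $M$; write $M_0$ for $M_\emptyset$. The space
$$e_\mu Ae_\lambda=\mathrm{Hom}(\mathbb S^\lambda\mathcal W,\mathbb S^\mu\mathcal W)$$
maps $M_\lambda$ to $M_\mu$. We think of the $\lambda\in\Lambda$ as vertices and of elements of $e_\mu Ae_\lambda$ as arrows from $\lambda$ to $\mu$. Note that $e_\lambda Ae_0=H^0(\mathbb S^\lambda\mathcal W)=\mathbb S^\lambda V$ by Lemma 3, and that $e_0Ae_0=H^0(\mathcal O)=\Bbbk$.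

**Definition.** A module $M$ with $\theta(M):=\sum\theta_\lambda\dim M_\lambda=0$ is $\theta$-stable if $\theta(M')>0$ for every submodule $0\ne M'\subsetneq M$.

**Lemma 4.** A module $M$ of dimension vector $\mathbf v$ is $\theta$-stable if and only if it is generated by the line $M_0$.

*Proof.* Let $0\ne M'\subsetneq M$. As $\dim M_0=v_\emptyset=1$, either $M'_0=0$ or $M'_0=M_0$. In the first case $\theta(M')=\sum_{\lambda\ne\emptyset}\dim M'_\lambda>0$. In the second case $\theta(M')=-\sum_{\lambda\ne\emptyset}(v_\lambda-\dim M'_\lambda)<0$. So $M$ is stable if and only if no proper submodule contains $M_0$. $\square$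

The proof also shows $\theta(M')\ne0$ always, which is why $\theta$ is generic. As an example take $\mathrm{Gr}(2,1)=\mathbb P^1$ and $\Lambda=\{0,1\}$. A module of dimension vector $(1,1)$ is a pair of lines $M_0,M_1$ with a map $V\otimes M_0\to M_1$, and it is stable exactly when this map is nonzero.

Since $v_\emptyset=1$, the vector $\mathbf v$ is indivisible, and by King $\mathcal M(E_\Lambda)$ is a fine moduli space. For a $\Bbbk$-scheme $S$ of finite type, $\mathrm{Hom}(S,\mathcal M(E_\Lambda))$ is the set of families $M=\bigoplus_\lambda M_\lambda$, with $M_\lambda$ locally free of rank $v_\lambda$, with an $\mathcal O_S$-linear action of $A$ and $\theta$-stable fibres, modulo isomorphism and twist by line bundles on $S$. We now make this concrete.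

**Proposition 5.** Functorially in $S$, the set $\mathrm{Hom}(S,\mathcal M(E_\Lambda))$ is the set of $A$-stable subsheaves
$$N=\bigoplus_{\lambda\in\Lambda}N_\lambda\subset Ae_0\otimes\mathcal O_S,\qquad N_\lambda\subset\mathbb S^\lambda V\otimes\mathcal O_S,\tag{1}$$
such that $(\mathbb S^\lambda V\otimes\mathcal O_S)/N_\lambda$ is locally free of rank $v_\lambda$ for all $\lambda$. Every such $N$ has $N_\emptyset=0$. The morphism $f_\Lambda$ corresponds to $N_\lambda=\ker(\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W)$ on $\mathrm{Gr}(n,r)$.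

*Proof.* *From a family to $N$.* Let $M$ be a family. Twisting by $M_0^{-1}$, choose a trivialisation $M_0\cong\mathcal O_S$; it is unique up to a unit. Define the $A$-linear map
$$\pi:Ae_0\otimes\mathcal O_S\to M,\qquad a\otimes s\mapsto s\,a\cdot1.$$
On the fibre at a closed point its image is the submodule generated by the line at $\emptyset$, which is everything by Lemma 4. So the cokernel of $\pi$ is a coherent sheaf with zero fibres at all closed points. By Nakayama its support contains no closed point; a nonempty closed subset of a finite type scheme contains one, so the support is empty and $\pi$ is surjective. Put $N=\ker\pi$. Changing the trivialisation multiplies $\pi$ by a unit and does not change $N$. An isomorphism of families carries one trivialisation to another, so $N$ depends only on the class of $M$, and $M\cong(Ae_0\otimes\mathcal O_S)/N$ recovers that class. Since the quotients are locally free, forming $N$ commutes with pullback.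

*From $N$ to a family.* Let $N$ be as in (1) and $M=(Ae_0\otimes\mathcal O_S)/N$. The component of $M$ at $\emptyset$ is a quotient of $e_0Ae_0\otimes\mathcal O_S=\mathcal O_S$ that is locally free of rank $v_\emptyset=1$. By Lemma 1, $N_\emptyset=0$ and $M_0=\mathcal O_S$. The module $Ae_0$ is generated by $e_0$, so each fibre of $M$ is generated by its component at $\emptyset$ and is stable by Lemma 4. The kernel attached to $M$ is $N$ again.

*The morphism $f_\Lambda$.* It is classified by the family $E_\Lambda$ on $\mathrm{Gr}(n,r)$, with its tautological action of $A$ and with component $\mathcal O$ at $\emptyset$. Here $\pi$ is the evaluation $H^0(\mathbb S^\lambda\mathcal W)\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$. By Lemma 3 this is the map $\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$, which is surjective by Lemma 2; so the fibres are indeed stable. $\square$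

## $\mathbb P^1$, $\mathbb P^2$ and $\mathrm{Gr}(4,2)$ by hand

For $\mathbb P^1=\mathrm{Gr}(2,1)$ we have $\mathrm{Young}(1,1)=\{0,1\}$ and $E=\mathcal O\oplus\mathcal O(1)$. There are no arrows $1\to0$, because $H^0(\mathcal O(-1))=0$, and $\mathrm{End}(\mathcal O(1))=\Bbbk$. A point of $\mathcal M(E)$ is thus any $N_1\subset V$ with one-dimensional quotient, and $\mathcal M(E)=\mathbb P(V)=\mathbb P^1$.

For $\mathbb P^2=\mathrm{Gr}(3,1)$ we have $E=\mathcal O\oplus\mathcal O(1)\oplus\mathcal O(2)$. A point is a pair $K=N_1\subset V$, $N_2\subset S^2V$, both of codimension $1$, with $V\cdot K\subset N_2$, because $\mathrm{Hom}(\mathcal O(1),\mathcal O(2))=V$ acts by multiplication. Choose a basis $x,y,z$ of $V$ with $K=\langle y,z\rangle$. Then $V\cdot K$ is spanned by $xy,xz,y^2,yz,z^2$, of dimension $5$ in the $6$-dimensional $S^2V$. So $N_2\supset V\cdot K$ and both have dimension $5$; hence $N_2=V\cdot K$ is forced. Without the arrow from $1$ to $2$, $N_2$ would be an arbitrary point of a $\mathbb P^5$.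

For $\mathrm{Gr}(4,2)$ the vertices are $\emptyset,(1),(2),(1,1),(2,1),(2,2)$. The ranks $v_\lambda$ are $1,2,3,1,2,1$ and the dimensions of $\mathbb S^\lambda V$ are $1,4,10,6,20,20$. Take a module with $N_{(1)}=K=\langle v_3,v_4\rangle$ in a basis $v_1,\dots,v_4$ of $V$. Every $x\in V$ gives a section $\bar x$ of $\mathcal W$, hence arrows $w\mapsto\bar x\wedge w$ from $\mathcal W$ to $\wedge^2\mathcal W$ and $w\mapsto\bar x w$ from $\mathcal W$ to $S^2\mathcal W$. So $N_{(1,1)}$ contains $K\wedge V$, spanned by $v_1\wedge v_3,v_1\wedge v_4,v_2\wedge v_3,v_2\wedge v_4,v_3\wedge v_4$, of dimension $5=6-1$. And $N_{(2)}$ contains $K\cdot V$, spanned by $v_1v_3,v_1v_4,v_2v_3,v_2v_4,v_3^2,v_3v_4,v_4^2$, of dimension $7=10-3$. Again the dimension vector leaves no freedom.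

The choice of vertex matters. A natural wish is to look first at the determinant vertex $(1,1)$, where the Plücker embedding lives. With $\Lambda=\{\emptyset,(1,1)\}$ on $\mathrm{Gr}(4,2)$ we have $\wedge^2\mathcal W=\mathcal O(1)$, $\mathrm{Hom}(\mathcal O(1),\mathcal O)=0$ and $\mathrm{End}(\mathcal O(1))=\Bbbk$, so $N_{(1,1)}$ is an arbitrary hyperplane in $\wedge^2V$ and $\mathcal M(E_\Lambda)=\mathbb P^5$, while $\dim\mathrm{Gr}(4,2)=4$. That vertex alone does not see the Plücker relation. The vertex $(1)$ is the one that returns a quotient of $V$.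

## Closed points, nilpotents, and where the pointwise argument stops

The hand computations suggest the following proof of Theorem A. A closed point of $\mathcal M(E)$ has a kernel $K\subset V$ at the vertex $(1)$; arrows out of $(1)$ push $K$ into every other vertex; counting dimensions, the module is the fibre of $E$ at the point $V/K$. So $f_E$ is bijective on closed points. Since $f_E$ is a closed immersion by Craw, Ito and Karmazyn, one would like to conclude that it is an isomorphism.

This last inference fails. The closed immersion $\mathrm{Spec}\,\Bbbk\to\mathrm{Spec}\,\Bbbk[\varepsilon]/(\varepsilon^2)$ is bijective on points and is not an isomorphism. What the pointwise argument gives is only that the reduced, closed subscheme $\mathrm{Gr}(n,r)$ contains all closed points, that is, $\mathrm{Gr}(n,r)=\mathcal M(E)_{\mathrm{red}}$. Nothing said so far excludes nilpotents in the structure sheaf of $\mathcal M(E)$. One could hope to write $A$ as a quiver with relations and compute tangent spaces, but that would require knowing the relations.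

The way past this is to notice that the pointwise argument uses dimension counting in only one place: a surjection of vector spaces of equal dimension is an isomorphism. Lemma 1 is the same statement for locally free sheaves over any base. So we run the argument over an arbitrary $S$, with $K$ a subsheaf of $V\otimes\mathcal O_S$. And no relations in $A$ are needed. It is enough to exhibit some elements of $\mathrm{Hom}(\mathcal W,\mathbb S^\lambda\mathcal W)$, enough of them to fill the kernel of $\mathbb S^\lambda V\to\mathbb S^\lambda Q$ in one jump from the vertex $(1)$. These are the arrows of the next lemma.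

**Lemma 6.** Let $(1)\in\Lambda$ and $\lambda\in\Lambda$ with $d=|\lambda|\ge1$. For $1\le j\le d$ and $x_i\in V$ ($i\ne j$) there is an element $a\in e_\lambda Ae_{(1)}=\mathrm{Hom}(\mathcal W,\mathbb S^\lambda\mathcal W)$ whose action $V=e_{(1)}Ae_0\to e_\lambda Ae_0=\mathbb S^\lambda V$ is
$$v\mapsto c(x_1\otimes\cdots\otimes x_{j-1}\otimes v\otimes x_{j+1}\otimes\cdots\otimes x_d).$$

*Proof.* Let $\bar x_i\in H^0(\mathcal W)$ be the image of $x_i$. Define $a$ on local sections $w$ of $\mathcal W$ by $a(w)=c(\bar x_1\otimes\cdots\otimes w\otimes\cdots\otimes\bar x_d)$, with $w$ in position $j$. This is an $\mathcal O$-linear map $\mathcal W\to c\,\mathcal W^{\otimes d}=\mathbb S^\lambda\mathcal W$. An element $v\in V=e_{(1)}Ae_0$ is the map $\bar v:\mathcal O\to\mathcal W$, and $a\circ\bar v$ is the section $c(\bar x_1\otimes\cdots\otimes\bar v\otimes\cdots\otimes\bar x_d)$. Under the isomorphism of Lemma 3, which is induced by $V\otimes\mathcal O\to\mathcal W$ in each tensor factor, this section is the image of the stated element of $\mathbb S^\lambda V$. $\square$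

## The kernel at the vertex $(1)$ determines the module: Theorems A and B

Let $\Lambda$ be finite with $\emptyset,(1)\in\Lambda$. We construct a morphism $g$ back to the Grassmannian, show that it is a monomorphism, show that $g\circ f_\Lambda=\mathrm{id}$, and conclude formally.

**Step 1: the morphism $g$.** The purpose is to produce the candidate inverse. Let $N$ be an $S$-point of $\mathcal M(E_\Lambda)$ as in (1). Put
$$K:=N_{(1)}\subset V\otimes\mathcal O_S,\qquad Q:=(V\otimes\mathcal O_S)/K .$$
By (1), $Q$ is locally free of rank $v_{(1)}=r$, so $V\otimes\mathcal O_S\to Q$ is an $S$-point of $\mathrm{Gr}(n,r)$. The rule is functorial in $S$, so it defines a morphism $g:\mathcal M(E_\Lambda)\to\mathrm{Gr}(n,r)$.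

**Step 2: $g$ is a monomorphism.** The purpose is to show that $N$ is determined by $K$, over any $S$; this is the heart of the proof. We know $N_\emptyset=0$. Let $\lambda\in\Lambda$ with $d=|\lambda|\ge1$. The elements $a$ of Lemma 6 act $\mathcal O_S$-linearly on $Ae_0\otimes\mathcal O_S$. If $k=\sum_if_iv_i$ is a local section of $K$, with $f_i\in\mathcal O_S$ and $v_i\in V$, then $a\cdot k=\sum_if_i\,(a\cdot v_i)=c(x_1\otimes\cdots\otimes k\otimes\cdots\otimes x_d)$. Since $N$ is $A$-stable, $N_\lambda$ contains all
$$c(x_1\otimes\cdots\otimes k\otimes\cdots\otimes x_d),\qquad x_i\in V,\ k\text{ a local section of }K\text{ in any position }j.\tag{2}$$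
Apply Lemma 2 with $X=V\otimes\mathcal O_S$. The sheaf $T$ is generated over $\mathcal O_S$ by the tensors $x_1\otimes\cdots\otimes k\otimes\cdots\otimes x_d$, because $X$ is generated by $V$. As $c$ is $\mathcal O_S$-linear, the elements (2) generate $c(T)$. So
$$N_\lambda\supseteq c(T)=\ker(\mathbb S^\lambda V\otimes\mathcal O_S\to\mathbb S^\lambda Q),$$
and we obtain a surjection
$$\mathbb S^\lambda Q\twoheadrightarrow(\mathbb S^\lambda V\otimes\mathcal O_S)/N_\lambda.$$
The left side is locally free of rank $\dim\mathbb S^\lambda(\Bbbk^r)=v_\lambda$, since $\operatorname{rank}Q=r$. The right side is locally free of rank $v_\lambda$ by (1). By Lemma 1 the surjection is an isomorphism, so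
$$N_\lambda=\ker(\mathbb S^\lambda V\otimes\mathcal O_S\to\mathbb S^\lambda Q),$$
which depends only on $K$. Hence $g$ is injective on $S$-points for every $S$ of finite type.

**Step 3: $g\circ f_\Lambda=\mathrm{id}$.** The purpose is to see that $g$ reads off the point we started from. By Proposition 5 the morphism $f_\Lambda$ corresponds to $N_\lambda=\ker(\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W)$ on $\mathrm{Gr}(n,r)$. At $\lambda=(1)$ the quotient is the tautological one, $V\otimes\mathcal O\to\mathcal W$. So $g\circ f_\Lambda$ is the morphism $\mathrm{Gr}(n,r)\to\mathrm{Gr}(n,r)$ classified by the tautological quotient, which is the identity.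

**Step 4: $f_\Lambda\circ g=\mathrm{id}$.** The purpose is to turn a one-sided inverse into a two-sided one. We have
$$g\circ(f_\Lambda\circ g)=(g\circ f_\Lambda)\circ g=g=g\circ\mathrm{id},$$
and $g$ is a monomorphism, so $f_\Lambda\circ g=\mathrm{id}_{\mathcal M(E_\Lambda)}$. Thus $f_\Lambda$ is an isomorphism of schemes with inverse $g$. This proves Theorem B. Taking $\Lambda=\mathrm{Young}(n-r,r)$, which contains $\emptyset$ and $(1)$, proves Theorem A. $\blacksquare$

Characteristic zero entered through the idempotent $c$ (Lemma 2) and through the irreducibility of $\mathbb S^\lambda V$ (Lemma 3). The closed immersion property of $f_E$ was not used.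

## Two summands: when $\mathcal M(E_\Lambda)$ is a bigger Grassmannian (Theorem C)

Let $\Lambda=\{\emptyset,\lambda\}$ with $\lambda\ne\emptyset$, and put $s=\dim\mathbb S^\lambda(\Bbbk^r)$, $t=\dim\mathbb S^\lambda(\Bbbk^n)$. The simplest bad case is $\mathbb P^1$ with $\Lambda=\{0,2\}$: there $\mathcal M(E_\Lambda)=\mathbb P(S^2V)=\mathbb P^2$ and $f_\Lambda$ is the embedding of $\mathbb P^1$ as a conic.

For a dominant weight $\mu=(\mu_1\ge\dots\ge\mu_r)$ of $\mathrm{GL}(r)$ with possibly negative entries, $\mathbb S^\mu\mathcal W$ denotes the bundle associated with the irreducible module of highest weight $\mu$; for instance $\mu=(-1,\dots,-1)$ gives $(\det\mathcal W)^{-1}$. By Bott's theorem, $H^0(\mathbb S^\mu\mathcal W)=0$ if $\mu_r<0$, because then $(\mu,0^{n-r})$ is not dominant (recall $r<n$).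

**Step 1: $\mathcal M(E_\Lambda)$ is the Grassmannian of $s$-dimensional quotients of $\mathbb S^\lambda V$.** The purpose is to see that $A$-stability in (1) is no condition on $N_\lambda$. The bundle $(\mathbb S^\lambda\mathcal W)^*$ has highest weight $(-\lambda_r,\dots,-\lambda_1)$ with last entry $-\lambda_1<0$, so $\mathrm{Hom}(\mathbb S^\lambda\mathcal W,\mathcal O)=0$. Next, the irreducible constituents $\mathbb S^\mu$ of $(\mathbb S^\lambda)^*\otimes\mathbb S^\lambda$ have $|\mu|=\sum\mu_i=0$, because the scalars in $\mathrm{GL}(r)$ act trivially. So either $\mu=0$, which occurs once by Schur's lemma, or $\mu_r<0$, in which case there are no sections. Hence $\mathrm{End}(\mathbb S^\lambda\mathcal W)=H^0(\mathcal O)=\Bbbk$. So there are no arrows $\lambda\to\emptyset$, only scalars at $\lambda$, and the arrows $\emptyset\to\lambda$ start at $N_\emptyset=0$. Therefore $\mathcal M(E_\Lambda)=\mathrm{Gr}(\mathbb S^\lambda V,s)$, the Grassmannian of $s$-dimensional quotients, of dimension $s(t-s)$.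

**Step 2: the two good cases.** The purpose is the "if" part. For $\lambda=(1)$ use Theorem B. Let $r=n-1$ and $\lambda=(1^{n-1})$. Then $s=1$, and $f_\Lambda$ is the morphism from $\mathrm{Gr}(n,n-1)$ to $\mathbb P(\wedge^{n-1}V)\cong\mathbb P^{n-1}$ given by the complete linear system of $\det\mathcal W$. Recording the kernel line of $V\to V/L$ identifies $\mathrm{Gr}(n,n-1)$ with a projective space $\mathbb P^{n-1}$. The exact sequence $0\to\mathcal L\to V\otimes\mathcal O\to\mathcal W\to0$, with $\mathcal L\cong\mathcal O(-1)$ the tautological line subbundle, gives $\det\mathcal W\cong\mathcal L^{-1}\cong\mathcal O(1)$. The complete linear system of $\mathcal O(1)$ on $\mathbb P^{n-1}$ is an isomorphism.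

From now on assume that $f_\Lambda$ is an isomorphism. Comparing dimensions,
$$s(t-s)=r(n-r).\tag{3}$$

**Step 3: the case $s=1$.** The purpose is to exclude all other one-dimensional $\mathbb S^\lambda(\Bbbk^r)$. A one-dimensional $\mathrm{GL}(r)$-module is a power of the determinant, so $\lambda=(m^r)$ with $m\ge1$. Now $\mathcal M(E_\Lambda)=\mathbb P^{t-1}$ and $f_\Lambda^*\mathcal O(1)=(\det\mathcal W)^m$. Here $t-1=r(n-r)\ge1$ by (3), so $\mathcal O(1)$ generates $\mathrm{Pic}\,\mathbb P^{t-1}\cong\mathbb Z$. As $f_\Lambda$ is an isomorphism, $(\det\mathcal W)^m$ generates $\mathrm{Pic}\,\mathrm{Gr}(n,r)\cong\mathbb Z$, which is generated by $\det\mathcal W$. So $m=1$, $\mathbb S^\lambda=\wedge^r$, and $t=\binom nr$. Choosing an $r$-subset of $\{1,\dots,n\}$ by picking $i$ elements outside $\{1,\dots,r\}$ and omitting $i$ elements of $\{1,\dots,r\}$ gives $\binom nr=\sum_i\binom ri\binom{n-r}i$. The terms $i=0,1$ are $1$ and $r(n-r)$, so (3) reads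
$$r(n-r)=\binom nr-1=r(n-r)+\sum_{i\ge2}\binom ri\binom{n-r}i .$$
The sum must vanish; its term $i=2$ is nonzero unless $r=1$ or $n-r=1$. If $r=1$ then $\lambda=(1)$. If $r=n-1$ then $\lambda=(1^{n-1})$.

**Step 4: the case $s\ge2$, lower bounds.** The purpose is to bound both factors of $s(t-s)$ from below. Since $s\ge2$, we have $r\ge2$ and $\lambda\ne(m^r)$ for all $m$. So $\lambda$, as a vector in $\mathbb Z^r$, is not constant. Some value occurs in it exactly $k$ times with $1\le k\le r-1$, and the positions of that value can be any of $\binom rk\ge r$ subsets. So the $\mathfrak S_r$-orbit of $\lambda$ has at least $r$ elements. All of them are weights of $\mathbb S^\lambda(\Bbbk^r)$, and thus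
$$s\ge r.\tag{4}$$
Next, $t-s$ is the number of semistandard tableaux of shape $\lambda$ with entries in $\{1,\dots,n\}$ and some entry $>r$. Consider those with exactly one entry $j>r$. It is strictly larger than all the others, so it sits in a corner $\square$ of $\lambda$, and the rest is a semistandard tableau of shape $\lambda-\square$ with entries $\le r$. Conversely any such tableau, any corner and any $j\in\{r+1,\dots,n\}$ occur. Therefore
$$t-s\ge(n-r)\,c_0,\qquad c_0=\sum_\square\dim\mathbb S^{\lambda-\square}(\Bbbk^r)\ge1,\tag{5}$$
the sum being over the corners of $\lambda$; it is at least $1$ because $\lambda\neq\emptyset$ has a corner and $\lambda-\square$ has at most $r$ parts.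

**Step 5: the case $s\ge2$, conclusion.** The purpose is to show that only $\lambda=(1)$ survives. From (3), (4), (5) we get $r(n-r)=s(t-s)\ge r(n-r)c_0$, so $c_0=1$. Hence $\lambda$ has a unique corner $\square$, and $\dim\mathbb S^{\lambda-\square}(\Bbbk^r)=1$, that is, $\lambda-\square=\emptyset$ or $\lambda-\square=(m^r)$ with $m\ge1$. In the latter case the only place to add a box to $(m^r)$ within $r$ rows is the first row, so $\lambda=(m+1,m^{r-1})$. Since $r\ge2$ and $m\ge1$, this has two corners, at the ends of rows $1$ and $r$, a contradiction. So $\lambda-\square=\emptyset$ and $\lambda=(1)$. This proves Theorem C. $\blacksquare$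

## Powers of a linear form on $\mathbb P(V)$: Theorem D

Let $r=1$, so $n\ge2$, $\mathrm{Gr}(n,1)=\mathbb P(V)$, and $e_eAe_d=\mathrm{Hom}(\mathcal O(d),\mathcal O(e))=S^{e-d}V$ (zero if $e<d$), acting on $Ae_0=\bigoplus_dS^dV$ by multiplication. A point of $\mathcal M(E_\Lambda)$ is a collection of hyperplanes $N_d\subset S^dV$, $d\in D$, with $S^{e-d}V\cdot N_d\subset N_e$ for $d<e$.

One exponent $d\ge2$ is not enough. For $n=2$ and $d=2$, the functional on $S^2V$ with $x^2\mapsto1$, $xy\mapsto0$, $y^2\mapsto1$ is not of the form $v_1v_2\mapsto\ell(v_1)\ell(v_2)$, even up to a scalar: $\ell(x)\ell(y)=0$ forces $\ell(x)^2=0$ or $\ell(y)^2=0$. So we ask how a second exponent could force a product. Take $D=\{2,3\}$ over a point, with functionals $f$ on $S^2V$ and $g$ on $S^3V$ whose kernels are $N_2$ and $N_3$. As $V\cdot N_2\subset N_3$, we have $g(vm')=\gamma(v)f(m')$ for a linear form $\gamma$ on $V$. Choose $x$ with $g(x^3)\ne0$ and scale so that $g(x^3)=f(x^2)=1$, hence $\gamma(x)=1$. Then $f(m')=g(xm')$ and $\gamma(v)=g(vx^2)=:\ell(v)$, so $g(vm')=\ell(v)\,g(xm')$. This rule lets us pull out the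 factors one at a time:
$$g(v_1v_2v_3)=\ell(v_1)\,g(xv_2v_3)=\ell(v_1)\ell(v_2)\,g(x^2v_3)=\ell(v_1)\ell(v_2)\ell(v_3).$$
The general proof does the same, over a base $S$, with several factors moved at a time.

**Step 1: the "only if" part.** The purpose is to dispose of $D=\emptyset$ and $D=\{d\}$ with $d\ge2$. If $D=\emptyset$, then $\mathcal M(E_\Lambda)$ is a point while $\dim\mathbb P(V)=n-1\ge1$. If $D=\{d\}$ with $d\ge2$, Theorem C says that $f_\Lambda$ is not an isomorphism, because for $r=1$ both of its cases require $\lambda=(1)$.

For the "if" part, the case $1\in D$ is Theorem B. So let $|D|\ge2$, let $N$ be an $S$-point as in (1), and let $q_d:S^dV\otimes\mathcal O_S\to M_d$ be the quotient by $N_d$, for $d\in D$; each $M_d$ is a line bundle.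

**Step 2: two exponents produce a linear form, locally.** The purpose is to prove the following claim. *For $d<e$ in $D$, locally on $S$ there is a surjection $\ell:V\otimes\mathcal O_S\to\mathcal O_S$ such that, for suitable trivialisations of $M_d$ and $M_e$,*
$$q_d(v_1\cdots v_d)=\prod_{i}\ell(v_i),\qquad q_e(v_1\cdots v_e)=\prod_i\ell(v_i)\qquad(v_i\in V).$$

Trivialise $M_d,M_e$ near a closed point $p$ of $S$, so that $q_d,q_e$ become functionals $f,g$ with values in $\mathcal O_S$. For $m\in S^{e-d}V$ we have $mN_d\subset N_e$, so $m'\mapsto g(mm')$ kills $N_d=\ker f$ and factors through the surjection $f$. So there is a linear map $\gamma:S^{e-d}V\to\mathcal O_S$ with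
$$g(mm')=\gamma(m)f(m'),\qquad m\in S^{e-d}V,\ m'\in S^dV.\tag{6}$$
In characteristic $0$ the $e$-th powers of vectors span $S^eV$, and $g$ is nonzero at $p$. So there is $x\in V$ with $g(x^e)$ nonzero at $p$, and after shrinking $S$ it is a unit. By (6), $g(x^e)=\gamma(x^{e-d})f(x^d)$, so both factors are units. Rescale $f$ and $g$ so that $g(x^e)=f(x^d)=1$; then $\gamma(x^{e-d})=1$. Putting $m=x^{e-d}$, respectively $m'=x^d$, in (6) gives $f(m')=g(x^{e-d}m')$ and $\gamma(m)=g(mx^d)$, so (6) becomes
$$g(mm')=g(mx^d)\,g(x^{e-d}m').\tag{7}$$
Put $\ell(v)=g(x^{e-1}v)$. Then $\ell(x)=1$, so $\ell$ is surjective. We show by induction on $k$ that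
$$g(x^{e-k}v_1\cdots v_k)=\prod_{i\le k}\ell(v_i)\qquad(0\le k\le e).\tag{8}$$
For $k=0$ this is $g(x^e)=1$, and for $k=1$ it is the definition of $\ell$. Let $2\le k\le e$. Write $k=a+b$ with $1\le a\le e-d$ and $1\le b\le d$; this is possible because $2\le k\le(e-d)+d$ (take $a=\max(1,k-d)$). Apply (7) with $m=x^{e-d-a}v_1\cdots v_a$ and $m'=x^{d-b}v_{a+1}\cdots v_k$. The product is $mm'=x^{e-k}v_1\cdots v_k$, and
$$g(x^{e-k}v_1\cdots v_k)=g(x^{e-a}v_1\cdots v_a)\,g(x^{e-b}v_{a+1}\cdots v_k).$$
Since $a,b<k$, induction applies to both factors and gives (8). Taking $k=e$ gives the claim for $g$. For $f$, use $f(v_1\cdots v_d)=g(x^{e-d}v_1\cdots v_d)$ and (8) with $k=d$.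

**Step 3: the local kernels glue to one subbundle.** The purpose is to show the following. *There is a unique subbundle $K\subset V\otimes\mathcal O_S$ with line bundle quotient $Q$ such that $N_d=\ker(S^dV\otimes\mathcal O_S\to S^dQ)$ for all $d\in D$.*

For $d<e$ in $D$ and locally on $S$, take $\ell$ from Step 2 and $K=\ker\ell$. Then $Q\cong\mathcal O_S$ and $S^dV\otimes\mathcal O_S\to S^dQ$ is $v_1\cdots v_d\mapsto\prod\ell(v_i)$, whose kernel is $N_d$; likewise for $e$. So this $K$ works for $d$ and for $e$. Next, whenever $N_d=\ker(S^dV\otimes\mathcal O_S\to S^dQ)$ with $Q=(V\otimes\mathcal O_S)/K$ a line bundle and $d\ge1$, the subbundle is recovered as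
$$K=\{v:\ v\cdot S^{d-1}V\subset N_d\}.\tag{9}$$
Indeed, trivialise $Q$ locally, so that $K=\ker\ell$. If $\ell(v)=0$, then $v\cdot S^{d-1}V\subset N_d$. Conversely, if $v\cdot S^{d-1}V\subset N_d$, then $\ell(v)\ell(x)^{d-1}=0$ for all $x\in V$; choosing locally $x\in V$ with $\ell(x)$ a unit gives $\ell(v)=0$.

By (9), the local $K$ attached to a pair $(d,e)$ is determined by $N_d$ alone, and also by $N_e$ alone. So it does not depend on the choices in Step 2 and glues over $S$. Any two pairs $(d,e)$, $(d',e')$ give the same $K$: each gives the subbundle (9) computed from any of its members, and the pair formed by $d$ and $d'$ (if $d\ne d'$) shows that $N_d$ and $N_{d'}$ give the same one. As $|D|\ge2$, every $d\in D$ lies in a pair, so this $K$ works for all $d\in D$. Uniqueness is (9).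

**Step 4: the inverse of $f_\Lambda$.** The purpose is to finish as in the proof of Theorem B. If $h:S'\to S$ is a morphism, then $h^*K$ has the property of Step 3 for $h^*N$, so by uniqueness the formation of $K$ commutes with pullback, and $N\mapsto K$ defines a morphism $g:\mathcal M(E_\Lambda)\to\mathbb P(V)$. It is a monomorphism because $N_d=\ker(S^dV\otimes\mathcal O_S\to S^dQ)$ for $d\in D$, together with $N_0=0$, is determined by $K$. For the family $E_\Lambda$ on $\mathbb P(V)$ we have $N_d=\ker(S^dV\otimes\mathcal O\to\mathcal O(d))$, so the kernel of the tautological quotient $V\otimes\mathcal O\to\mathcal O(1)$ has the property of Step 3, and $g\circ f_\Lambda=\mathrm{id}$. Then $g\circ(f_\Lambda\circ g)=g=g\circ\mathrm{id}$ gives $f_\Lambda\circ g=\mathrm{id}$, and $f_\Lambda$ is an isomorphism. This proves Theorem D. $\blacksquare$
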